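\title{The logic of temporal domination is decidable}

\begin{abstract}
The logic of temporal domination extends linear time temporal logic by a binary operator $A\ll B$, which holds when the number of positions satisfying $B$ exceeds the number of positions satisfying $A$ by arbitrarily large amounts. We solve a problem posed by Studer by showing that satisfiability and validity in this logic are decidable; both are PSPACE-complete. The truth value of $A\ll B$ does not depend on the position, so it can be guessed. What remains is to find an infinite path in a finite graph along which some integer counters are unbounded above and the others are bounded above, and this is decided by a criterion in terms of closed walks of bounded length. The method also removes nested domination operators, covers integer weights and model checking, yields models of an explicit form, and decides the existence of ultimately periodic models, which is a different question from satisfiability.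
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The logic}

Linear time temporal logic $\mathsf{LTL}$ can say that an event occurs infinitely often, but it has no operator that compares how often two events occur. The logic of temporal domination $\mathsf{LTL}^{\ll}$ adds one.

Let $\mathsf{Prop}$ be a countable set of atomic propositions and $\mathbb N=\{0,1,2,\dots\}$. The formulas of $\mathsf{LTL}^{\ll}$ are given by
\[
A,B\ ::=\ P\ \mid\ \top\ \mid\ \lnot A\ \mid\ A\land B\ \mid\ \bigcirc A\ \mid\ A\mathbin{\mathsf U}B\ \mid\ A\ll B\qquad(P\in\mathsf{Prop}),
\]
and $\mathsf{LTL}$ consists of the formulas without $\ll$. We use $\bot$, $\lor$ and $\to$ as the usual abbreviations. Formulas are evaluated at a position $i\in\mathbb N$ of an $\omega$-word $\sigma=\sigma_0\sigma_1\sigma_2\cdots$ with letters $\sigma_k\subseteq\mathsf{Prop}$. The clauses for the operators of $\mathsf{LTL}$ are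
\[
\begin{array}{lcl}
\sigma,i\models P &\iff& P\in\sigma_i,\\
\sigma,i\models\top && \text{always},\\
\sigma,i\models\lnot A &\iff& \text{not }\sigma,i\models A,\\
\sigma,i\models A\land B &\iff& \sigma,i\models A\text{ and }\sigma,i\models B,\\
\sigma,i\models\bigcirc A &\iff& \sigma,i+1\models A,\\
\sigma,i\models A\mathbin{\mathsf U}B &\iff& \text{there is } j\ge i\text{ with }\sigma,j\models B\text{ and }\sigma,k\models A\text{ for all }i\le k<j.
\end{array}
\]
For $i\le j$ let $A_\sigma^{i,j}=\{k\in\mathbb N: i\le k\le j,\ \sigma,k\models A\}$, and write $\mathsf{card}$ for cardinality. The clause for the new operator is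
\begin{equation}\label{eq:sem}
\sigma,i\models A\ll B\iff \forall b\ge1\ \exists j\ge i\ \ \mathsf{card}(B_\sigma^{i,j})\ge\mathsf{card}(A_\sigma^{i,j})+b .
\end{equation}
A word $\sigma$ is a \emph{model} of $A$ if $\sigma,0\models A$. A formula is \emph{satisfiable} if it has a model and \emph{valid} if every word is a model of it; thus $A$ is valid if and only if $\lnot A$ is not satisfiable.

\subsection{What domination measures}

With $\sigma$ fixed, consider the lead of $B$ over $A$ in the window from $i$ to $j$,
\[
d_i^{A,B}(j)=\mathsf{card}(B_\sigma^{i,j})-\mathsf{card}(A_\sigma^{i,j})\qquad(j\ge i).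
\]
Clause \eqref{eq:sem} says that $\sup_{j\ge i}d_i^{A,B}(j)=+\infty$, and $\lnot(A\ll B)$ says that the lead of $B$ over $A$ is bounded above. The simplest cases can be read off: $\bot\ll B$ holds if and only if $B$ holds infinitely often, $A\ll\top$ holds if and only if $A$ fails infinitely often, and $A\ll A$ never holds. Since $d_i^{A,B}=d_i^{A,C}+d_i^{C,B}$ and a sum of two functions bounded above is bounded above, the formula $(A\ll B)\to\big((A\ll C)\lor(C\ll B)\big)$ is valid.

The condition is about a supremum, not a limit. The lead may oscillate with growing amplitude, and then two formulas dominate each other. In examples with one proposition $P$ we write $1$ for the letter $\{P\}$ and $0$ for the letter $\emptyset$. A word is \emph{ultimately periodic} if it has the form $xy^\omega=xyyy\cdots$ with finite words $x,y$ and $y$ nonempty.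

\begin{example}\label{ex:osc}
The formula $\varphi_{\mathrm{osc}}=(P\ll\lnot P)\land(\lnot P\ll P)$ is satisfiable and has no ultimately periodic model.

Take $\sigma=1^{3}\,0^{9}\,1^{27}\,0^{81}\cdots$, whose $t$-th block has length $3^t$. At the end of block $t$, the letter of that block leads the other letter by at least $3^t-\sum_{t'<t}3^{t'}\ge\frac12 3^t$. The odd blocks give $\lnot P\ll P$ and the even blocks give $P\ll\lnot P$.

Now let $\sigma=xy^\omega$, and let $e$ be the number of letters of $y$ that contain $P$ minus the number that do not. For a position $j$ in the $t$-th copy of $y$, the lead $d_0^{\lnot P,P}(j)$ differs from $te$ by at most $|x|+2|y|$. So $\lnot P\ll P$ requires $e>0$ and $P\ll\lnot P$ requires $e<0$, and both cannot hold.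
\end{example}

\subsection{The problem and the results}

It is known that $\mathsf{LTL}^{\ll}$ is strictly more expressive than $\mathsf{LTL}$: for instance, the set of models of $\lnot((\lnot P)\ll P)$ over the alphabet $2^{\{P\}}$ is not an $\omega$-regular language. (We do not use this fact.) Studer \cite{Studer} posed the problem of showing that $\mathsf{LTL}^{\ll}$ is decidable, that is, that some algorithm decides whether a given formula is satisfiable or, equivalently, whether it is valid.

The definitions give reasons for doubt. Satisfiability of an $\mathsf{LTL}$ formula can be decided by searching a finite graph for a cycle of a suitable kind, and repeating that cycle gives an ultimately periodic model. Example~\ref{ex:osc} shows that such a search is not complete for $\mathsf{LTL}^{\ll}$. The operator $\ll$ refers to counts that no finite memory can store, and it may be nested, so that the positions counted by one occurrence of $\ll$ depend on the outcome of another. On the other side, a formula never reads the \emph{value} of a lead. It learns only whether the lead is bounded above, and this one bit is insensitive to any finite part of the word. The second consideration wins.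

\begin{theorem}\label{thm:main}
Satisfiability and validity of $\mathsf{LTL}^{\ll}$ formulas are decidable, and both are PSPACE-complete.
\end{theorem}

This is the same complexity as for $\mathsf{LTL}$. The proof gives more:
\begin{itemize}
\item every formula is equivalent, at all positions of all words, to a formula without nested $\ll$ (Theorem~\ref{thm:unnest});
\item PSPACE-completeness persists for domination of integer linear combinations with weights written in binary, and for model checking over finite Kripke structures (Theorem~\ref{thm:weighted});
\item every satisfiable formula has a model of an explicit form (Theorem~\ref{thm:shape});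
\item it is PSPACE-complete to decide whether a formula has an ultimately periodic model (Theorem~\ref{thm:periodic}), and by Example~\ref{ex:osc} this is a different question from satisfiability.
\end{itemize}

Section~\ref{sec:example} carries out the method on one formula. The proof of Theorem~\ref{thm:main} occupies Sections~\ref{sec:elim} to~\ref{sec:algo}: the operator $\ll$ is pushed out of the formula (Section~\ref{sec:elim}), satisfiability becomes a question about paths in a graph with counters (Section~\ref{sec:graph}), that question is reduced to the existence of finitely many closed walks (Section~\ref{sec:walks}), their length is bounded (Section~\ref{sec:short}), and they are guessed in polynomial space (Section~\ref{sec:algo}).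

Throughout, $|\varphi|$ is the length of $\varphi$ as a string, so $\varphi$ has at most $|\varphi|$ subformulas. For a statement $\mathcal S$, the symbol $[\mathcal S]$ is $1$ if $\mathcal S$ is true and $0$ otherwise.

\section{The method on one formula}\label{sec:example}

Add to the formula of Example~\ref{ex:osc} one negative requirement:
\[
\psi=(P\ll\lnot P)\ \land\ (\lnot P\ll P)\ \land\ \lnot\big(\lnot P\ll(P\land\bigcirc P)\big).
\]
The formula dictates the truth values of its three $\ll$-subformulas: true, true, false. (In general they have to be guessed.) So we look for a word along which three leads behave in a prescribed way.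

To know which of $P$, $\lnot P$, $P\land\bigcirc P$ hold at position $i$ it suffices to know the pair of letters $\sigma_i\sigma_{i+1}$. Words over $\{0,1\}$ correspond bijectively to infinite paths in the graph of Figure~\ref{fig:pairs}, whose vertices are the four pairs and whose edges are $ab\to bc$. A vertex changes the three leads by the weight
\[
w=(w_1,w_2,w_3)=\big([\lnot P]-[P],\ [P]-[\lnot P],\ [P\land\bigcirc P]-[\lnot P]\big),
\]
where each bracket is evaluated at the first letter of the pair. Let $S_1,S_2,S_3$ be the running sums of the three coordinates along a path. The word is a model of $\psi$ if and only if $S_1$ and $S_2$ are unbounded above and $S_3$ is bounded above.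

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node[draw,circle] (oo) at (0,0) {$00$};
\node[draw,circle] (oi) at (2.5,1.3) {$01$};
\node[draw,circle] (io) at (2.5,-1.3) {$10$};
\node[draw,circle] (ii) at (5,0) {$11$};
\draw[->] (oo) to[loop left] (oo);
\draw[->] (ii) to[loop right] (ii);
\draw[->] (oo) -- (oi);
\draw[->] (oi) -- (ii);
\draw[->] (ii) -- (io);
\draw[->] (io) -- (oo);
\draw[->] (oi) to[bend left] (io);
\draw[->] (io) to[bend left] (oi);
\node at (2.5,2.0) {$(1,-1,-1)$};
\node at (2.5,-2.0) {$(-1,1,0)$};
\node at (-0.5,-0.85) {$(1,-1,-1)$};
\node at (5.5,-0.85) {$(-1,1,1)$};
\end{tikzpicture}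
\caption{The graph of pairs (current letter, next letter) for words over $1=\{P\}$ and $0=\emptyset$. The vector at a vertex is the change of the lead of $\lnot P$ over $P$, of $P$ over $\lnot P$, and of $P\land\bigcirc P$ over $\lnot P$ at a position where this pair is read.}
\label{fig:pairs}
\end{figure}

The word of Example~\ref{ex:osc} is not a model. Indeed $w_3=w_2$ except at the vertex $10$, where $w_3=w_2-1$; that vertex is visited at most $t$ times up to block $t$, so $S_3\ge\frac123^t-t$ at the end of an odd block $t$. The loop at $11$ raises $S_2$, but it raises $S_3$ as well. We need a closed walk that raises $S_2$ without raising $S_3$, and one that raises $S_1$ without raising $S_3$, both starting from a common vertex so that they can be concatenated freely. Adding the weights of the vertices that are left, we find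
\[
\begin{array}{ll}
C_1=01\to10\to00\to01, & w(C_1)=(1,-1,-2),\\
C_2=01\to11\to10\to01, & w(C_2)=(-1,1,0).
\end{array}
\]
The path $C_1^{3}C_2^{9}C_1^{27}\cdots$ spells the word $(010)^3(011)^9(010)^{27}\cdots$. As in Example~\ref{ex:osc}, $S_1\ge\frac123^t$ at the end of an odd block $t$ and $S_2\ge\frac123^t$ at the end of an even block. The sum $S_3$ is at most $0$ whenever a copy of $C_1$ or $C_2$ is completed, and it rises by at most $3$ inside a copy. Hence $\psi$ is satisfiable. No single closed walk could have served, since $w_1+w_2=0$.

Two features are general. Each counter that must be \emph{unbounded} gets its own closed walk, and the damage this walk does to the other unbounded counters is repaired later by longer blocks. The counters that must be \emph{bounded} have to be respected by all walks at once.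

The same picture proves unsatisfiability. For
\[
\psi'=(\lnot P\ll P)\land\lnot\big((\lnot P\land\bigcirc\lnot P)\ll(P\land\bigcirc P)\big)
\]
we need a closed walk on which the lead of $P$ over $\lnot P$ is positive while the number of visits to $11$ minus the number of visits to $00$ is not. The two quantities differ by the number of visits to $10$ minus the number of visits to $01$. Visits to these two vertices alternate, so the difference is $0$ on a closed walk, and no such walk exists. The difference lies in $\{-1,0,1\}$ on any walk, which shows directly that $\psi'$ has no model.

For a general proof we must justify guessing truth values under nesting, handle $\mathsf U$, show that the closed walks exist whenever a model exists, and bound their length.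

\section{Eliminating the domination operator}\label{sec:elim}

\begin{lemma}[position independence]\label{lem:pos}
For all $\sigma,A,B$ and $i$: $\sigma,i\models A\ll B$ if and only if $\sigma,i+1\models A\ll B$. Hence $A\ll B$ has the same truth value at all positions of $\sigma$.
\end{lemma}

\begin{proof}
Write $d_i$ for $d_i^{A,B}$. For $j\ge i+1$ we have $d_i(j)=d_{i+1}(j)+\varepsilon$, where $\varepsilon=d_i(i)$ is the contribution of position $i$ and does not depend on $j$. So $\sup_{j\ge i}d_i(j)=\infty$ if and only if $\sup_{j\ge i+1}d_{i+1}(j)=\infty$.
\end{proof}

The lemma rests on the quantifier $\forall b$ in \eqref{eq:sem}, which absorbs the shift $\varepsilon$. With the fixed value $b=1$ instead, and with $A=\lnot P$, $B=P$, the right side of \eqref{eq:sem} would hold at position $0$ of $1\,0^\omega$ and fail at position $1$.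

In a given word each $\ll$-subformula is therefore a constant, and we may try to replace it by $\top$ or $\lnot\top$. Fix a formula $\varphi$, put $n=|\varphi|$, and let $D_k=A_k\ll B_k$ $(1\le k\le m)$ be the distinct subformulas of $\varphi$ with main operator $\ll$; thus $m\le n$. A \emph{valuation} is a map $v:\{1,\dots,m\}\to\{0,1\}$. For a subformula $\theta$ of $\varphi$ define the $\mathsf{LTL}$ formula $\theta^v$ by recursion: $(\cdot)^v$ fixes atomic propositions and $\top$, commutes with $\lnot,\land,\bigcirc,\mathsf U$, and
\[
D_k^v=\top\ \text{ if }v(k)=1,\qquad D_k^v=\lnot\top\ \text{ if }v(k)=0 .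
\]
Every word $\sigma$ determines a \emph{true valuation}, the unique $v$ with
\begin{itemize}
\item[(T)] for all $k$: $v(k)=1$ if and only if $\sigma,0\models D_k$.
\end{itemize}
Condition (T) is no easier to check than $\varphi$ itself, because $A_k$ and $B_k$ may contain $\ll$. What can be checked is whether the guess $v$ is confirmed after it has been substituted into the arguments:
\begin{itemize}
\item[(C)] for all $k$: $v(k)=1$ if and only if $\sigma,0\models A_k^v\ll B_k^v$.
\end{itemize}
Here $\ll$ is applied to $\mathsf{LTL}$ formulas only. One might fear that a wrong guess confirms itself. It cannot, because the innermost $D_k$ do not depend on the guess, and correctness propagates outward.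

\begin{lemma}[substitution]\label{lem:subst}
For every word $\sigma$ and valuation $v$, conditions \textup{(T)} and \textup{(C)} are equivalent. If they hold, then $\sigma,i\models\theta\Leftrightarrow\sigma,i\models\theta^v$ for all subformulas $\theta$ of $\varphi$ and all $i$.
\end{lemma}

\begin{proof}
Assume (T) or (C). We show by induction on $\theta$ that $\theta$ and $\theta^v$ hold at the same positions. If $\theta$ is atomic or $\top$, then $\theta^v=\theta$. If the main operator of $\theta$ is $\lnot,\land,\bigcirc$ or $\mathsf U$, then $\theta^v$ has the same main operator, and its clause refers only to the sets of positions at which the arguments hold; these sets agree by the induction hypothesis. Let $\theta=D_k$. By the induction hypothesis $A_k,B_k$ hold at the same positions as $A_k^v,B_k^v$, so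
\begin{equation}\label{eq:TC}
\sigma,0\models D_k\iff\sigma,0\models A_k^v\ll B_k^v .
\end{equation}
Whichever of (T), (C) was assumed, both sides are equivalent to $v(k)=1$. By Lemma~\ref{lem:pos}, $D_k$ holds at $i$ if and only if $v(k)=1$, that is, if and only if $D_k^v$ holds at $i$. This completes the induction, and \eqref{eq:TC} for all $k$ shows that both (T) and (C) hold.
\end{proof}

\begin{theorem}[unnesting]\label{thm:unnest}
For every formula $\varphi$, every word $\sigma$ and every position $i$, the formula $\varphi$ holds at $i$ if and only if
\[
\bigvee_{v}\Big(\varphi^v\land\bigwedge_{v(k)=1}(A_k^v\ll B_k^v)\land\bigwedge_{v(k)=0}\lnot(A_k^v\ll B_k^v)\Big)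
\]
holds at $i$. Here $\varphi^v,A_k^v,B_k^v$ are $\mathsf{LTL}$ formulas, so the displayed formula has no nested $\ll$.
\end{theorem}

\begin{proof}
By Lemma~\ref{lem:pos}, the disjunct of $v$ holds at $i$ if and only if $\sigma,i\models\varphi^v$ and (C) holds for $\sigma$ and $v$. If this is so for some $v$, then $\sigma,i\models\varphi$ by Lemma~\ref{lem:subst}. If $\sigma,i\models\varphi$, let $v$ be the true valuation of $\sigma$; Lemma~\ref{lem:subst} gives (C) and $\sigma,i\models\varphi^v$.
\end{proof}

\section{From formulas to counter graphs}\label{sec:graph}

It remains to decide, for one $v$ at a time, whether some word satisfies the $\mathsf{LTL}$ formula $\varphi^v$ and condition (C). We first describe the combinatorial problem to which this reduces.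

\begin{definition}\label{def:cg}
A \emph{counter graph} $\mathcal G$ consists of a finite directed graph $(V,E)$, a set $V_0\subseteq V$ of initial vertices, a finite family $(F_c)_c$ of subsets of $V$, a weight map $w=(w_1,\dots,w_m):V\to\mathbb Z^m$, and a partition $\{1,\dots,m\}=I\sqcup J$. \emph{Bounds} for $\mathcal G$ are integers $N,W\ge1$ with $|V|\le N$ and $|w_k(s)|\le W$ for all $k$ and $s$.

A \emph{walk} of length $\ell\ge0$ is a sequence $\pi=s_0\cdots s_\ell$ with $(s_l,s_{l+1})\in E$ for $l<\ell$, and its \emph{effect} is $w(\pi)=\sum_{l<\ell}w(s_l)$. It is a \emph{closed walk at $q$} if $s_0=s_\ell=q$ and $\ell\ge1$. For an infinite path $s_0s_1s_2\cdots$ put $S_k(i)=\sum_{l<i}w_k(s_l)$. The path is \emph{good} if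
\begin{itemize}
\item[(G1)] $s_0\in V_0$;
\item[(G2)] every $F_c$ is visited infinitely often;
\item[(G3)] $\sup_iS_k(i)=\infty$ for all $k\in I$;
\item[(G4)] $\sup_iS_j(i)<\infty$ for all $j\in J$.
\end{itemize}
\end{definition}

If $\pi$ ends where $\pi'$ begins, $\pi\pi'$ is the walk obtained by identifying these two vertices. The last vertex of a walk is not counted in its effect, so lengths and effects add under concatenation.

In Section~\ref{sec:example} a vertex recorded enough of the word to evaluate the formulas that are counted. In general a vertex records the truth values of all relevant $\mathsf{LTL}$ formulas at one position. Fix $v$, and let $Cl_v$ be the set of all subformulas of $\varphi^v$ and of the formulas $A_k^v,B_k^v$. A member of $Cl_v$ is $\top$, or $\lnot\top$, or $\theta^v$ for a subformula $\theta$ of $\varphi$, so $|Cl_v|\le n+2$. An \emph{atom} is a set $s\subseteq Cl_v$ such that $\top\in s$ if $\top\in Cl_v$, and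
\[
\lnot A\in s\Leftrightarrow A\notin s,\qquad A\land B\in s\Leftrightarrow(A\in s\text{ and }B\in s)
\]
for all $\lnot A$ and $A\land B$ in $Cl_v$. For atoms $s,s'$ write $s\to s'$ if
\[
\bigcirc A\in s\Leftrightarrow A\in s',\qquad A\mathbin{\mathsf U}B\in s\Leftrightarrow\big(B\in s\text{ or }(A\in s\text{ and }A\mathbin{\mathsf U}B\in s')\big)
\]
for all $\bigcirc A$ and $A\mathbin{\mathsf U}B$ in $Cl_v$.

These local rules do not capture $\mathsf U$ completely, since they allow the promise $B$ to be postponed forever: a path in which every atom contains $\top\mathbin{\mathsf U}P$ and none contains $P$ obeys them. To exclude this, put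
\[
F_U=\{s: U\notin s\text{ or }B\in s\}\qquad\text{for }U=A\mathbin{\mathsf U}B\in Cl_v ,
\]
the set of atoms at which the promise of $U$ is not pending. An infinite path of atoms is \emph{fulfilling} if it visits every $F_U$ infinitely often.

\begin{lemma}\label{lem:tableau}
\begin{itemize}
\item[(a)] For every word $\sigma$, the sets $s_i=\{A\in Cl_v:\sigma,i\models A\}$ form a fulfilling path of atoms.
\item[(b)] Let $s_0s_1\cdots$ be a fulfilling path of atoms and let $\sigma$ be a word with $\sigma_i\cap Cl_v=s_i\cap\mathsf{Prop}$ for all $i$. Then $\sigma,i\models A\Leftrightarrow A\in s_i$ for all $A\in Cl_v$ and all $i$.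
\end{itemize}
\end{lemma}

\begin{proof}
(a) The conditions for $\top,\lnot,\land,\bigcirc$ restate the semantic clauses. The condition for $A\mathbin{\mathsf U}B$ separates the case that the witness $j$ equals $i$ from the case $j>i$, in which $A$ holds at $i$ and $j$ is a witness for position $i+1$. If $s_i\notin F_U$ for all $i\ge i_0$, where $U=A\mathbin{\mathsf U}B$, then $\sigma,i_0\models A\mathbin{\mathsf U}B$ although $B$ fails at all $i\ge i_0$, a contradiction.

(b) Induction on the formula, for all $i$ at once. For $P\in Cl_v$ the claim is the hypothesis on $\sigma$. For $\top,\lnot,\land$ use that $s_i$ is an atom, and for $\bigcirc$ that $s_i\to s_{i+1}$. Let $U=A\mathbin{\mathsf U}B$.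

Suppose $U\in s_i$. Since the path is fulfilling, there is a least $j\ge i$ with $s_j\in F_U$. For $i\le k<j$ we have $s_k\notin F_U$, so $U\in s_k$ and $B\notin s_k$, and $s_k\to s_{k+1}$ gives $A\in s_k$ and $U\in s_{k+1}$. Thus $U\in s_j$, also when $j=i$, and $s_j\in F_U$ forces $B\in s_j$. By the induction hypothesis, $j$ is a witness for $\sigma,i\models U$.

Suppose $\sigma,i\models U$ with witness $j$. By the induction hypothesis $B\in s_j$ and $A\in s_k$ for $i\le k<j$. Then $s_j\to s_{j+1}$ gives $U\in s_j$, and $s_k\to s_{k+1}$ gives $U\in s_k$ successively for $k=j-1,\dots,i$.
\end{proof}

Let $\mathcal G_v$ be the counter graph whose vertices are the atoms, with edge relation $\to$, initial set $V_0=\{s:\varphi^v\in s\}$, the family $(F_U)_U$, the weights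
\[
w_k(s)=[B_k^v\in s]-[A_k^v\in s]\in\{-1,0,1\},
\]
and $I=\{k:v(k)=1\}$, $J=\{k:v(k)=0\}$. It has the bounds $N=2^{n+2}$ and $W=1$.

\begin{proposition}\label{prop:red}
\begin{itemize}
\item[(a)] If $\sigma$ is a model of $\varphi$ with true valuation $v$, then the sets $s_i=\{A\in Cl_v:\sigma,i\models A\}$ form a good path in $\mathcal G_v$.
\item[(b)] If $s_0s_1\cdots$ is a good path in $\mathcal G_v$, then every word $\sigma$ with $\sigma_i\cap Cl_v=s_i\cap\mathsf{Prop}$ for all $i$ is a model of $\varphi$.
\end{itemize}
Hence $\varphi$ is satisfiable if and only if $\mathcal G_v$ has a good path for some $v$.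
\end{proposition}

\begin{proof}
In both parts the path is fulfilling and $A\in s_i\Leftrightarrow\sigma,i\models A$ for $A\in Cl_v$, by Lemma~\ref{lem:tableau}. Therefore (G1) is equivalent to $\sigma,0\models\varphi^v$, and
\[
d_0^{A_k^v,B_k^v}(j)=\sum_{l\le j}w_k(s_l)=S_k(j+1),
\]
so that (G3) and (G4) together are equivalent to (C). In (a), condition (T) holds, and Lemma~\ref{lem:subst} gives (C) and $\sigma,0\models\varphi^v$. In (b), condition (C) and $\sigma,0\models\varphi^v$ hold, and Lemma~\ref{lem:subst} gives $\sigma,0\models\varphi$. For the last claim take $\sigma_i=s_i\cap\mathsf{Prop}$ in (b).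
\end{proof}

\section{Good paths and closed walks}\label{sec:walks}

In this section and the next, $\mathcal G$ is a counter graph with bounds $N$ and $W$. A good path is an infinite object, and Example~\ref{ex:osc} warns that it need not be ultimately periodic. The following criterion replaces it by at most $m+1$ closed walks. A walk \emph{meets} a set of vertices if it visits a member of it.

\begin{proposition}\label{prop:walks}
$\mathcal G$ has a good path if and only if there are a vertex $q$ reachable from $V_0$ and closed walks $C_0$ and $C_k$ $(k\in I)$ at $q$ such that
\begin{itemize}
\item[(W1)] each of these walks $C$ satisfies $w_j(C)\le0$ for all $j\in J$;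
\item[(W2)] $w_k(C_k)\ge1$ for each $k\in I$;
\item[(W3)] $C_0$ meets every $F_c$.
\end{itemize}
\end{proposition}

For the construction of a good path from the walks, the order of concatenation matters only for (G3). We isolate this for later use.

\begin{lemma}\label{lem:concat}
Let $u$ be a walk from $V_0$ to $q$, and let $\mathcal C$ be a finite set of closed walks at $q$ with $w_j(C)\le0$ for all $C\in\mathcal C$ and $j\in J$. Let $\pi_1,\pi_2,\dots$ be a sequence of members of $\mathcal C$ in which some walk that meets every $F_c$ occurs infinitely often. Then $u\pi_1\pi_2\cdots$ is an infinite path satisfying \textup{(G1)}, \textup{(G2)} and \textup{(G4)}.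
\end{lemma}

\begin{proof}
The path is infinite because closed walks have positive length, and (G1), (G2) hold by assumption. Let $j\in J$ and let $\ell$ be the largest length of a walk in $\mathcal C$. At the start of each $\pi_t$ the sum $S_j$ equals $w_j(u)+\sum_{t'<t}w_j(\pi_{t'})\le w_j(u)$, and inside $\pi_t$ it exceeds this value by at most $W\ell$. Only finitely many times belong to $u$. Hence $S_j$ is bounded above.
\end{proof}

For the other direction we must cut closed walks out of a good path. Two visits to the same vertex delimit a closed walk, but a counter that is bounded above may well increase between two given visits. We need two visits between which \emph{none} of the counters in $J$ increases. Since these counters are integers bounded above, their distances to the bound are vectors of natural numbers, and the tool is Dickson's lemma in the following form.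

\begin{lemma}[Dickson's lemma]\label{lem:dickson}
Every infinite sequence in $\mathbb N^d$ has an infinite subsequence that is non-decreasing in every coordinate.
\end{lemma}

\begin{proof}
An infinite sequence in $\mathbb N$ either takes some value infinitely often, and then has a constant subsequence, or tends to infinity, and then has an increasing subsequence. Apply this to the $d$ coordinates one after the other, passing to a subsequence each time.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:walks}]
($\Leftarrow$) Start with a walk $u$ from $V_0$ to $q$. In stages $t=1,2,\dots$ append $C_0$ and then, for each $k\in I$ in turn, so many copies of $C_k$ that $S_k\ge t$ after the last copy; by (W2) each copy raises $S_k$ by at least $1$, so finitely many suffice. The resulting path satisfies (G3) by construction and the other conditions by Lemma~\ref{lem:concat}.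

($\Rightarrow$) Let $s_0s_1\cdots$ be a good path and let $H$ be the set of vertices that it visits infinitely often. As $V$ is finite, $H$ is nonempty, there is $i_0$ with $s_i\in H$ for all $i\ge i_0$, and by (G2) every $F_c$ contains a member of $H$. Fix $q\in H$; it is reachable from $s_0\in V_0$. By (G4) there are integers $\mu_j\ge\sup_iS_j(i)$ for $j\in J$, and the vectors $(\mu_j-S_j(i))_{j\in J}$ lie in $\mathbb N^J$. Finiteness of $V$ followed by Lemma~\ref{lem:dickson} gives:
\begin{itemize}
\item[($\dagger$)] every infinite set of times has an infinite subset on which $s_i$ is constant and every $S_j(i)$, $j\in J$, is non-increasing in $i$.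
\end{itemize}
If $i<i'$ lie in such a subset, then $s_i\cdots s_{i'}$ is a closed walk whose effect in coordinate $j\in J$ is $S_j(i')-S_j(i)\le0$.

\emph{The walk $C_0$.} Apply ($\dagger$) to $\{i\ge i_0:s_i=q\}$. In the resulting infinite set take any $i$, and take $i'>i$ so large that every vertex of $H$ is visited between the times $i$ and $i'$. The walk $C_0=s_i\cdots s_{i'}$ is closed at $q$, satisfies (W1), and visits all of $H$, which gives (W3).

\emph{The walks $C_k$.} Let $k\in I$. By (G3) there are times $i_0\le i_1<i_2<\cdots$ with $S_k(i_1)<S_k(i_2)<\cdots$. Apply ($\dagger$) to them and take $i<i'$ in the resulting set. Then $\gamma_k=s_i\cdots s_{i'}$ is a closed walk with $w_j(\gamma_k)\le0$ for $j\in J$ and $w_k(\gamma_k)\ge1$. Its base point $q_k=s_i$ lies in $H$ but may differ from $q$. A detour from $q$ to $q_k$ and back could raise a counter in $J$; the walk $C_0$ is a detour that does not. It may lower $S_k$, and we compensate by repetition: let $C_k$ be obtained from $C_0$ by inserting $\nu=\max(0,1-w_k(C_0))$ copies of $\gamma_k$ at a visit to $q_k$. Then $C_k$ is closed at $q$, its effect is $w(C_0)+\nu w(\gamma_k)$, this is $\le0$ in the coordinates $j\in J$, and $w_k(C_k)\ge w_k(C_0)+\nu\ge1$.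
\end{proof}

\begin{example}\label{ex:eight}
Let the graph have vertices $q,y,z$ and edges $q\to y$, $y\to q$, $q\to z$, $z\to q$, with $V_0=\{q\}$, no sets $F_c$, $m=2$ and $w(q)=(0,0)$.

(i) \emph{The coordinates in $I$ cannot be treated together.} Let $w(y)=(1,-1)$, $w(z)=(-1,1)$, $I=\{1,2\}$. The walks $C_0=C_1=qyq$ and $C_2=qzq$ satisfy the criterion, but $w_1+w_2=0$, so no closed walk is positive in both coordinates.

(ii) \emph{The coordinates in $J$ cannot be treated separately.} Let $w(y)=(1,0)$, $w(z)=(0,1)$, $J=\{1,2\}$. Then $w_1(qzq)=0$ and $w_2(qyq)=0$, but $S_1+S_2$ tends to infinity along every infinite path, so no path is good.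

(iii) \emph{Integrality is needed.} Allow real weights $w(y)=(1,-1)$, $w(z)=(-\sqrt2,\sqrt2)$, with $J=\{1,2\}$. Moving from $q$ to $y$ when $S_1\le0$ and to $z$ when $S_1>0$ keeps $S_1=-S_2$ in $[-\sqrt2,1]$, so a good path exists. A closed walk satisfying (W1) would have $w_1=0$, so its numbers $n_y,n_z$ of visits to $y,z$ would satisfy $n_y=\sqrt2\,n_z$ without both being zero, which is impossible.
\end{example}

\section{Short closed walks}\label{sec:short}

Proposition~\ref{prop:walks} does not yet tell us when to stop searching. Without weights, a long closed walk is shortened by deleting a cycle. With weights, the deleted cycle may be the one that pays for another. In the graph of Example~\ref{ex:eight} with $w(y)=(2,-2)$, $w(z)=(-3,3)$ and $J=\{1,2\}$, condition (W1) for a closed walk at $q$ reads $2n_y=3n_z$; the shortest solution has $n_y=3$, $n_z=2$ and length $10$, and no cycle can be deleted from it. The multiplicities of the cycles solve a system of linear inequalities, and the remedy is that such a system has a solution of controlled size. We recall two standard facts with their proofs.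

A \emph{simple cycle} is a closed walk $s_0\cdots s_\ell$ with $s_0,\dots,s_{\ell-1}$ distinct, considered up to rotation; loops are included, and $\ell\le N$. A finite multiset of edges is \emph{balanced} if every vertex is the source of as many of its edges as it is the target of, counted with multiplicity. The edges of a closed walk form a balanced multiset. The effect of a multiset of edges is the sum of the weights of their sources; this is additive and agrees with the effect of a walk.

\begin{lemma}\label{lem:cycles}
Every balanced multiset of edges is a sum of edge sets of simple cycles.
\end{lemma}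

\begin{proof}
Induction on the size. If the multiset is nonempty, start with one of its edges and keep following edges of the multiset; by balance, every vertex entered has an outgoing edge. The first repetition of a vertex closes a simple cycle. Its edges are distinct members of the multiset, and removing them leaves a smaller balanced multiset.
\end{proof}

\begin{lemma}\label{lem:lp}
Let $\mathcal A$ be an integer matrix with $p\ge1$ rows and entries of absolute value at most $\alpha\ge1$, and let $b\in\mathbb Z^p$ have entries of absolute value at most $\beta$. If $\mathcal A\lambda\le b$ has a real solution $\lambda\ge0$, then there are an integer $\delta$ with $1\le\delta\le p!\,\alpha^p$ and a vector $\lambda'$ of natural numbers with $\mathcal A\lambda'\le\delta b$, such that $\lambda'$ has at most $p$ nonzero entries, each at most $p!\,\alpha^{p-1}\beta$.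
\end{lemma}

\begin{proof}
Add slack variables: the matrix $\mathcal A'=(\mathcal A\mid\mathrm{Id})$ has rank $p$ and entries of absolute value at most $\alpha$, and $\mathcal A'x=b$, $x\ge0$ has the solution $x=(\lambda,\,b-\mathcal A\lambda)$. Take a solution $x$ with the fewest nonzero entries. The columns of $\mathcal A'$ in the support of $x$ are linearly independent. Otherwise there is $\eta\ne0$ with support inside that of $x$, with $\mathcal A'\eta=0$ and, after a change of sign, some $\eta_i>0$; for $\tau=\min\{x_i/\eta_i:\eta_i>0\}$ the vector $x-\tau\eta\ge0$ is a solution with smaller support. Extend these columns to $p$ independent columns, forming a nonsingular $p\times p$ matrix $\mathcal B$. (Such an $x$ is called a basic feasible solution.) By Cramer's rule, the entry of $x$ at a column $i$ of $\mathcal B$ is $\det\mathcal B_i/\det\mathcal B$, where $\mathcal B_i$ is $\mathcal B$ with that column replaced by $b$; the other entries vanish. Put $\delta=|\det\mathcal B|$. As $x\ge0$, we have $\delta x_i=|\det\mathcal B_i|\in\mathbb N$. A determinant is a sum of $p!$ products with one factor from each column, so $1\le\delta\le p!\,\alpha^p$ and $\delta x_i\le p!\,\alpha^{p-1}\beta$. Let $\lambda'$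 be the part of $\delta x$ belonging to the columns of $\mathcal A$. The slack part is nonnegative, so $\mathcal A\lambda'\le\delta b$.
\end{proof}

A multiset of simple cycles with the right total effect need not assemble into one closed walk, since it may be disconnected, and it may miss the sets $F_c$. We therefore reserve a short closed walk through all vertices in play, the skeleton, and attach the cycles to it.

\begin{lemma}[short closed walks]\label{lem:short}
Let $K\subseteq I$, and let $C$ be a closed walk at $q$ with $w_j(C)\le0$ for $j\in J$ and $w_k(C)\ge1$ for $k\in K$. Then there is a closed walk at $q$ with the same properties, visiting exactly the same vertices as $C$, of length at most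
\begin{equation}\label{eq:L}
L=(2m+1)\,m!\,N^2(NW)^m .
\end{equation}
\end{lemma}

\begin{proof}
Let $X$ and $E_C$ be the sets of vertices and edges of $C$. Following $C$ cyclically, one can walk in $(X,E_C)$ from any vertex to any other.

\emph{The skeleton.} There is a closed walk $Z$ at $q$ in $(X,E_C)$ of length at most $N^2$ that visits all of $X$. If $X=\{q\}$, then $E_C$ consists of the loop at $q$, and we take this loop. Otherwise list $X$ cyclically starting from $q$ and join consecutive elements by shortest walks; these are $|X|$ walks of length between $1$ and $|X|-1$. Put $p=|J|+|K|\le m$. If $p=0$ there is no condition on the effect and $Z$ is as required, since $N^2\le L$. Let $p\ge1$.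

\emph{A feasible linear system.} We want to write $C$ as $Z$ plus cycles, but $Z$ may use an edge more often than $C$ does. We therefore pass to a multiple. Regard $C$ and $Z$ as multisets of edges. An edge of $Z$ occurs at most $N^2$ times in $Z$ and at least once in $C$, so $N^2\cdot C-Z$ is a multiset of edges from $E_C$, and it is balanced. By Lemma~\ref{lem:cycles} it equals $\sum_{\gamma\in\Gamma}\lambda_\gamma\gamma$ with $\lambda_\gamma\in\mathbb N$, where $\Gamma$ is the finite set of simple cycles of $(X,E_C)$. Taking effects, $w(Z)+\sum_\gamma\lambda_\gamma w(\gamma)=N^2w(C)$. The right side is $\le0$ in the coordinates $j\in J$ and $\ge N^2\ge1$ in the coordinates $k\in K$. So the system of $p$ inequalities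
\[
\sum_\gamma\lambda_\gamma w_j(\gamma)\le-w_j(Z)\quad(j\in J),\qquad
-\sum_\gamma\lambda_\gamma w_k(\gamma)\le w_k(Z)-1\quad(k\in K)
\]
has a solution $\lambda\ge0$. Its coefficients are bounded by $\alpha=NW$ and its right sides by $N^2W+1\le\beta=2N^2W$. Lemma~\ref{lem:lp} provides $\delta$ and $\lambda'$ with
\[
\delta w_j(Z)+\sum_\gamma\lambda'_\gamma w_j(\gamma)\le0\quad(j\in J),\qquad
\delta w_k(Z)+\sum_\gamma\lambda'_\gamma w_k(\gamma)\ge\delta\ge1\quad(k\in K).
\]

\emph{Assembling.} Clearing the denominator has multiplied the effect of the skeleton by $\delta$, so we run through it $\delta$ times. Take $Z^\delta$ and, for each $\gamma\in\Gamma$, insert $\lambda'_\gamma$ copies of $\gamma$ at a visit of $Z$ to a vertex of $\gamma$; such a visit exists because $Z$ visits all of $X$. The result is a closed walk at $q$ that visits exactly $X$ and has effect $\delta w(Z)+\sum_\gamma\lambda'_\gamma w(\gamma)$, which satisfies the required inequalities. Its length is at most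
\[
\delta N^2+p\cdot p!\,(NW)^{p-1}\cdot2N^2W\cdot N\ \le\ (2p+1)\,p!\,N^2(NW)^p\ \le\ L.\qedhere
\]
\end{proof}

\begin{corollary}\label{cor:short}
In Proposition~\ref{prop:walks} one may require that $q$ is reached from $V_0$ by a walk of length at most $N$ and that $C_0$ and the $C_k$ have length at most $L$.
\end{corollary}

\begin{proof}
A shortest walk from $V_0$ to $q$ repeats no vertex. Apply Lemma~\ref{lem:short} to $C_0$ with $K=\emptyset$, which preserves the set of visited vertices and hence (W3), and to $C_k$ with $K=\{k\}$.
\end{proof}

\section{The decision procedure}\label{sec:algo}

Decidability of $\mathsf{LTL}^{\ll}$ follows at this point: by Proposition~\ref{prop:red} and Corollary~\ref{cor:short} it suffices to inspect finitely many valuations, atoms and walks of bounded length. For the complexity bound the graph $\mathcal G_v$ is too large to be stored, and so are the walks. But a walk can be guessed one vertex at a time, and the bound $L$ has few \emph{digits}.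

Recall that PSPACE (NPSPACE) is the class of problems decided by a deterministic (nondeterministic) Turing machine in space polynomial in the input length. A problem is PSPACE-hard if every problem in PSPACE reduces to it in polynomial time, and PSPACE-complete if it is also in PSPACE. We use three facts. First, $\mathrm{NPSPACE}=\mathrm{PSPACE}$ by Savitch's theorem \cite{Savitch}. Second, PSPACE is closed under complement; consequently the complement of a PSPACE-hard problem is PSPACE-hard, since a reduction between two problems is also a reduction between their complements. Third, satisfiability of $\mathsf{LTL}$ formulas, with $\bigcirc$ and $\mathsf U$, is PSPACE-hard, by Sistla and Clarke \cite{SistlaClarke}.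

The algorithm will be used for several families of graphs, so we state it once. Part (b) is needed only in Section~\ref{sec:shape}.

\begin{lemma}\label{lem:algo}
Let a counter graph $\mathcal G(x)$ be assigned to each input $x$, and let $g$ be a polynomial such that, with $g=g(|x|)$: the vertices of $\mathcal G(x)$ are coded by bit strings of length $g$; the dimension $m$ and the number of sets $F_c$ are at most $g$; and the weights have absolute value at most $2^g$. Suppose that, given $x$, one can in polynomial space list $I$, $J$ and the indices $c$, recognize codes of vertices, edges, members of $V_0$ and members of each $F_c$, and compute the weight of a vertex. Then the following problems are in PSPACE.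
\begin{itemize}
\item[(a)] Does $\mathcal G(x)$ have a good path?
\item[(b)] Does $\mathcal G(x)$ have a vertex $q$ reachable from $V_0$ and a single closed walk $C$ at $q$ that meets every $F_c$ and has $w_j(C)\le0$ for all $j\in J$ and $w_k(C)\ge1$ for all $k\in I$?
\end{itemize}
\end{lemma}

\begin{proof}
The numbers $N=W=2^g$ are bounds for $\mathcal G(x)$, and \eqref{eq:L} gives $\log_2L\le\log_2(2g+1)+g\log_2g+2g+2g^2$, so $L$ and $LW$ have $O(g^2)$ binary digits.

(a) Guess a vertex $q$ and keep it in memory. Then perform the following checks one after the other, and accept if all succeed.
\begin{itemize}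
\item Guess a walk of length at most $N$ from a member of $V_0$ to $q$.
\item Guess a closed walk at $q$ of length at most $L$ with $w_j\le0$ for all $j\in J$ that meets every $F_c$.
\item For each $k\in I$, guess a closed walk at $q$ of length at most $L$ with $w_j\le0$ for all $j\in J$ and $w_k\ge1$.
\end{itemize}
By Proposition~\ref{prop:walks} and Corollary~\ref{cor:short}, some run accepts if and only if there is a good path. While a walk is guessed, the machine stores $q$, the current and the next vertex, a length counter with values up to $L$, the $m$ running sums of absolute value at most $LW$, and one flag for each $F_c$. These are $O(g^3)$ bits. So the problem is in $\mathrm{NPSPACE}=\mathrm{PSPACE}$.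

(b) By Lemma~\ref{lem:short} with $K=I$, the walk $C$ may be taken of length at most $L$. Replace the last two checks by guessing this one walk.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Apply Lemma~\ref{lem:algo}(a) to the inputs $x=(\varphi,v)$ and the graphs $\mathcal G_v$. An atom is a subset of $Cl_v$ and is coded by $n+2$ bits; we have $m\le n$, at most $n+2$ sets $F_U$, and weights in $\{-1,0,1\}$. Being an atom, $s\to s'$, $s\in V_0$ and $s\in F_U$ are tested in polynomial time by going through $Cl_v$. By Proposition~\ref{prop:red}, $\varphi$ is satisfiable if and only if the answer is positive for some $v\in\{0,1\}^m$, and the valuations can be tried one after the other in the same space. So satisfiability is in PSPACE, and so is validity, by closure under complement and the map $A\mapsto\lnot A$.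

Satisfiability is PSPACE-hard because $\mathsf{LTL}$ is a fragment of $\mathsf{LTL}^{\ll}$. Hence unsatisfiability is PSPACE-hard, and $A\mapsto\lnot A$ reduces it to validity.
\end{proof}

\section{Weighted domination and model checking}\label{sec:weighted}

Sections~\ref{sec:walks} to~\ref{sec:algo} allowed arbitrary integer weights, and $W$ entered the space bound only through its number of digits. This gives a more general logic at no cost. \emph{Weighted domination logic} has, instead of $\ll$, the operators $\mathsf D_a(A_1,\dots,A_r)$ with $a=(a_1,\dots,a_r)\in\mathbb Z^r$ written in binary as part of the formula, and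
\[
\sigma,i\models\mathsf D_a(A_1,\dots,A_r)\iff\sup_{j\ge i}\ \sum_{l=1}^ra_l\,\mathsf{card}\big((A_l)_\sigma^{i,j}\big)=+\infty .
\]
The formula $A\ll B$ is $\mathsf D_{(-1,1)}(A,B)$.

A \emph{finite Kripke structure} $\mathcal K$ consists of a finite set of states, a set of initial states, a transition relation on the states, and a labeling $\mathsf{lab}$ that assigns to each state a finite subset of $\mathsf{Prop}$. An \emph{infinite initial path} is a sequence $\xi_0\xi_1\cdots$ of states that starts in an initial state and follows transitions; it \emph{satisfies} $\varphi$ if $\mathsf{lab}(\xi_0)\mathsf{lab}(\xi_1)\cdots$ is a model of $\varphi$.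

\begin{theorem}\label{thm:weighted}
For weighted domination logic the following problems are PSPACE-complete: satisfiability; validity; and, given a finite Kripke structure $\mathcal K$ and a formula $\varphi$, whether some (dually: every) infinite initial path of $\mathcal K$ satisfies $\varphi$.
\end{theorem}

\begin{proof}
\emph{Satisfiability and validity.} Let $D_1,\dots,D_m$ be the distinct subformulas of $\varphi$ whose main operator is a domination operator, $n=|\varphi|$. We go through Sections~\ref{sec:elim} and~\ref{sec:graph} and record the changes for a subformula $D_k=\mathsf D_a(A_1,\dots,A_r)$. In Lemma~\ref{lem:pos} the function $d_i(j)$ becomes the weighted sum above; the contribution $\varepsilon=d_i(i)$ of position $i$ is again independent of $j$, which is all the proof uses. In condition (C) the formula $A_k^v\ll B_k^v$ becomes $\mathsf D_a(A_1^v,\dots,A_r^v)$; the proof of Lemma~\ref{lem:subst} uses only position independence and the fact that the clause for $D_k$ depends on nothing but the sets of positions at which the arguments hold. The set $Cl_v$ consists of the subformulas of $\varphi^v$ and of all the arguments $A_l^v$; still $|Cl_v|\le n+2$, and Lemma~\ref{lem:tableau}, which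 concerns $\mathsf{LTL}$ formulas only, is unchanged. With the weights
\[
w_k(s)=\sum_{l=1}^ra_l\,[A_l^v\in s]
\]
the weighted sum over the window from $0$ to $j$ is $S_k(j+1)$, so Proposition~\ref{prop:red} holds. As $r\le n$ and $|a_l|\le2^n$, the graph $\mathcal G_v$ has bounds $N=2^{n+2}$ and $W$ with $W\le n2^n$. Lemma~\ref{lem:algo}(a) applies as in the proof of Theorem~\ref{thm:main}, and hardness is again inherited from the fragment $\mathsf{LTL}$.

\emph{Model checking, upper bound.} Let $\mathcal K\times\mathcal G_v$ be the counter graph whose vertices are the pairs $(\xi,s)$ of a state and an atom with $\mathsf{lab}(\xi)\cap Cl_v=s\cap\mathsf{Prop}$. An edge leads from $(\xi,s)$ to $(\xi',s')$ if $\mathcal K$ has a transition from $\xi$ to $\xi'$ and $s\to s'$. The initial vertices are those with $\xi$ initial and $\varphi^v\in s$; the weights and membership in $F_U$ are read off $s$, and $I,J$ are those of $\mathcal G_v$. We claim that some infinite initial path of $\mathcal K$ satisfies $\varphi$ if and only if $\mathcal K\times\mathcal G_v$ has a good path for some $v$. If $\xi_0\xi_1\cdots$ satisfies $\varphi$, let $\sigma_i=\mathsf{lab}(\xi_i)$ and take $v$ and $s_i$ as in Proposition~\ref{prop:red}(a);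 then $s_i\cap\mathsf{Prop}=\sigma_i\cap Cl_v$, so the pairs $(\xi_i,s_i)$ are vertices and form a good path. Conversely, if $(\xi_i,s_i)_i$ is a good path, then $(s_i)_i$ is a good path in $\mathcal G_v$, and Proposition~\ref{prop:red}(b) applies to the word $\sigma_i=\mathsf{lab}(\xi_i)$. A vertex is coded by a state and $n+2$ bits, so Lemma~\ref{lem:algo}(a) applies to the inputs $(\mathcal K,\varphi,v)$. Every infinite initial path satisfies $\varphi$ if and only if none satisfies $\lnot\varphi$; so the universal problem is the complement of the existential one for the negated formula, it is in PSPACE, and it is PSPACE-hard once the existential problem is.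

\emph{Model checking, lower bound.} We reduce $\mathsf{LTL}$ satisfiability to the existential problem. Let $\varphi$ be an $\mathsf{LTL}$ formula with propositions $P_1,\dots,P_h$; we may assume $h\ge1$ by conjoining the valid formula $\lnot(P\land\lnot P)$. Other propositions do not influence the truth of $\varphi$, so we consider only words over $2^{\{P_1,\dots,P_h\}}$. A structure with one state per letter would have $2^h$ states, so we spell each letter in $h+1$ steps. Let $\#$ be a new proposition. The structure $\mathcal K_h$ has one initial state labeled $\{\#\}$ and, for each $l=1,\dots,h$, two states of level $l$, labeled $\{P_l\}$ and $\emptyset$. Transitions lead from the initial state to both states of level $1$, from each state of level $l<h$ to both states of level $l+1$, and from level $h$ back to the initial state. The words read along infinite initial paths are exactly the words $\hat\sigma$ given by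
\[
\hat\sigma_{i(h+1)}=\{\#\},\qquad\hat\sigma_{i(h+1)+l}=\sigma_i\cap\{P_l\}\quad(1\le l\le h),
\]
with $\sigma$ an arbitrary word over $2^{\{P_1,\dots,P_h\}}$. Define a translation that commutes with $\lnot,\land$ and satisfies
\[
P_l^*=\bigcirc^lP_l,\quad\top^*=\top,\quad(\bigcirc A)^*=\bigcirc^{h+1}A^*,\quad(A\mathbin{\mathsf U}B)^*=(\#\to A^*)\mathbin{\mathsf U}(\#\land B^*).
\]
Each operator is replaced by $O(h)$ operators and each argument is copied once, so $A^*$ is computed in polynomial time. We show $\sigma,i\models A\Leftrightarrow\hat\sigma,i(h+1)\models A^*$ by induction on $A$. The formula $P_l^*$ holds at $i(h+1)$ if and only if $P_l\in\hat\sigma_{i(h+1)+l}$, that is, $P_l\in\sigma_i$. The prefix $\bigcirc^{h+1}$ moves from $i(h+1)$ to $(i+1)(h+1)$. The cases $\top,\lnot,\land$ are immediate. For $\mathsf U$, note that $\#$ holds exactly at the multiples of $h+1$. So $(A\mathbin{\mathsf U}B)^*$ holds at $i(h+1)$ if and only if, for some $j\ge i$, the formula $B^*$ holds at $j(h+1)$ and $A^*$ holds at $k(h+1)$ for all $i\le k<j$; by the induction hypothesis this says $\sigma,i\models A\mathbin{\mathsf U}B$. With $i=0$ we conclude that $\varphi$ is satisfiable if and only if some infinite initial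 path of $\mathcal K_h$ satisfies $\varphi^*$.
\end{proof}

\section{The shape of models}\label{sec:shape}

In the proof of Proposition~\ref{prop:walks} the number of repetitions of $C_k$ was chosen adaptively. Once the walks are short, a fixed geometric growth suffices, as in the models of Example~\ref{ex:osc} and Section~\ref{sec:example}. Let $\varphi$ be a formula of $\mathsf{LTL}^{\ll}$ with $n=|\varphi|$ and $m$ distinct $\ll$-subformulas, and let $N=2^{n+2}$, $W=1$ and $L$ be as in \eqref{eq:L}. Since $m\le n$, we have $\log_2L\le\log_2(2n+1)+n\log_2n+(n+2)^2$, so $L\le2^{O(n^2)}$.

\begin{theorem}[explicit models]\label{thm:shape}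
Let $\varphi$ be satisfiable and $R=2LW+1$. There are a set $I\subseteq\{1,\dots,m\}$ and finite words $u$, $x_0$ and $x_k$ $(k\in I)$ over $2^{\mathsf{Prop}}$, with $|u|\le N$ and the others nonempty of length at most $L$, such that the word
\[
u\,x_0^{\,\omega}\quad(\text{if }I=\emptyset),\qquad\qquad u\prod_{t=1}^\infty x_0\,x_{k_t}^{\,R^t}\quad(\text{if }I\ne\emptyset)
\]
is a model of $\varphi$, where $k_1,k_2,\dots$ runs cyclically through $I$. The same holds for weighted domination logic, with $W$ a bound for the weights of the graphs $\mathcal G_v$ as in the proof of Theorem~\ref{thm:weighted}; again $L\le2^{O(n^2)}$.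
\end{theorem}

\begin{proof}
By Proposition~\ref{prop:red} and Corollary~\ref{cor:short} there are $v$, an atom $q$, a walk $\pi$ of length at most $N$ from $V_0$ to $q$ in $\mathcal G_v$, and closed walks $C_0,C_k$ $(k\in I)$ of length at most $L$ satisfying (W1)--(W3), where $I=\{k:v(k)=1\}$. Consider the path $\pi C_0^\omega$ if $I=\emptyset$, and $\pi\prod_tC_0C_{k_t}^{R^t}$ otherwise. Lemma~\ref{lem:concat} gives (G1), (G2), (G4), and (G3) is void if $I=\emptyset$. Let $k\in I$ and let $t$ be such that $k_t=k$. At the end of block $t$, the segment $C_k^{R^t}$ has contributed at least $R^t$ to $S_k$. The part of the path before it has length at most $N+Lt+L\sum_{t'<t}R^{t'}$, and each step contributes at least $-W$. Since $\sum_{t'<t}R^{t'}\le R^t/(R-1)$ and $R-1=2LW$,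
\[
S_k\ \ge\ R^t-W(N+Lt)-\frac{LW}{R-1}R^t\ =\ \tfrac12R^t-W(N+Lt).
\]
The right side tends to infinity with $t$ because $R\ge3$, and $k_t=k$ for infinitely many $t$. So the path is good. To a walk $s_0\cdots s_\ell$ assign the word $(s_0\cap\mathsf{Prop})\cdots(s_{\ell-1}\cap\mathsf{Prop})$ of the same length; this respects concatenation. Let $u,x_0,x_k$ be the words of $\pi,C_0,C_k$ and apply Proposition~\ref{prop:red}(b). In the weighted case the argument is the same, and $W\le n2^n$ adds only $O(n^2)$ to $\log_2L$.
\end{proof}

An ultimately periodic model corresponds to the situation in which one closed walk does the work of all the walks in Proposition~\ref{prop:walks}.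

\begin{theorem}[ultimately periodic models]\label{thm:periodic}
A formula $\varphi$ of $\mathsf{LTL}^{\ll}$ has an ultimately periodic model if and only if, for some $v$, the graph $\mathcal G_v$ has an atom $q$ reachable from $V_0$ and a single closed walk $C$ at $q$ that meets every $F_U$ and has $w_j(C)\le0$ for all $j\in J$ and $w_k(C)\ge1$ for all $k\in I$. Deciding this is PSPACE-complete.
\end{theorem}

\begin{proof}
($\Leftarrow$) Let $\pi$ be a walk from $V_0$ to $q$. The path $\pi C^\omega$ satisfies (G1), (G2), (G4) by Lemma~\ref{lem:concat}, and (G3) because each round of $C$ raises $S_k$ by at least $1$ for $k\in I$. The word $\sigma_i=s_i\cap\mathsf{Prop}$ read along it is ultimately periodic and is a model by Proposition~\ref{prop:red}(b).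

($\Rightarrow$) Let $\sigma=xy^\omega$ be a model, and take $v$ and the good path $s_0s_1\cdots$ from Proposition~\ref{prop:red}(a). For $i\ge|x|$ the suffixes of $\sigma$ that start at $i$ and at $i+|y|$ coincide, and the truth of a formula at a position depends only on the suffix that starts there. So $s_{i+|y|}=s_i$ for $i\ge|x|$, and the path is $\pi C^\omega$ with $\pi=s_0\cdots s_{|x|}$, $q=s_{|x|}$ and $C=s_{|x|}\cdots s_{|x|+|y|}$. By (G2), $C$ meets every $F_U$. During the $t$-th round of $C$, the sum $S_k$ differs from $t\,w_k(C)$ by at most $|x|+2|y|$, so $\sup_iS_k(i)=\infty$ if and only if $w_k(C)\ge1$. Now (G3) and (G4) give the sign conditions.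

Membership in PSPACE follows from Lemma~\ref{lem:algo}(b), trying all $v$ as in the proof of Theorem~\ref{thm:main}. For hardness, a satisfiable $\mathsf{LTL}$ formula has $m=0$, so $I=\emptyset$ in Theorem~\ref{thm:shape} and it has the ultimately periodic model $ux_0^\omega$. On $\mathsf{LTL}$ formulas the problem is therefore satisfiability.
\end{proof}

\begin{remark}\label{rem:two}
The formula $\varphi_{\mathrm{osc}}$ of Example~\ref{ex:osc} separates the problems of Theorems~\ref{thm:main} and~\ref{thm:periodic}, and it does so with the least possible number of $\ll$-subformulas. Indeed, let $\varphi$ be satisfiable with $m\le1$, and take $v,q,C_0,C_k$ from Propositions~\ref{prop:red} and~\ref{prop:walks}. If $I=\emptyset$, then $C=C_0$ satisfies the condition of Theorem~\ref{thm:periodic}; if $I=\{k\}$, then $C=C_0C_k^{\nu}$ with $\nu=\max(0,1-w_k(C_0))$ does. The case $m=0$ also shows that no $\mathsf{LTL}$ formula has the same models as $\varphi_{\mathrm{osc}}$: such a formula would be satisfiable and so have an ultimately periodic model.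
\end{remark}

\begin{thebibliography}{9}

\bibitem{Savitch}
Savitch, 1970.

\bibitem{SistlaClarke}
Sistla and Clarke, \emph{J. ACM} 32 (1985).

\bibitem{Studer}
Thomas Studer, \emph{The logic of temporal domination}, arXiv:2306.01455 (2023).

\end{thebibliography}
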